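\title{Relative and global extremal functions on a ball:\\ the sharp exponent}

\begin{abstract}
Let $A\subset\Omega$ be concentric balls in $\mathbb{C}^n$ of radii $1$ and $a>1$. To a compact non-pluripolar set $E\subset A$ we attach $M_E=\sup_\Omega V_E$, where $V_E$ is the Siciak extremal function, and $\delta_E=|\sup_A u_{E,\Omega}|$, where $u_{E,\Omega}$ is the relative extremal function. It was conjectured that $\delta_EM_E$ is bounded below by a positive constant depending only on $a$ and $n$. We show that this is true for $n=1$ and false for every $n\ge2$. The correct bounds are $c(a,n)M_E^{-n}\le\delta_E\le(\log a)M_E^{-1}$; both exponents are optimal, and every exponent between $1$ and $n$ occurs. The counterexamples are thin neighborhoods of a piece of an algebraic hypersurface of degree $d^{n-1}$ that is parametrized by polynomials of degree $d$.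
\end{abstract}

\section{The problem and the results}\label{sec:intro}

Let $|z|$ be the Euclidean norm on $\mathbb{C}^n$, and let $B(\rho)$ and $\overline B(\rho)$ be the open and the closed ball of radius $\rho$ centered at $0$. A function $f\colon\Omega\to[-\infty,\infty)$ on an open set $\Omega\subset\mathbb{C}^n$ is \emph{plurisubharmonic} (psh), written $f\in PSH(\Omega)$, if it is upper semicontinuous, is not identically $-\infty$ on any component of $\Omega$, and is subharmonic or identically $-\infty$ on each component of the intersection of $\Omega$ with a complex line. The basic example is $\log|h|$ with $h\not\equiv0$ holomorphic. A set $E$ is \emph{pluripolar} if every point of $E$ has a neighborhood $U$ and a function $f\in PSH(U)$ with $f=-\infty$ on $E\cap U$. Psh functions are locally integrable, so a set with an interior point is not pluripolar.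

The \emph{Lelong class} $\mathcal{L}(\mathbb{C}^n)$ consists of the $f\in PSH(\mathbb{C}^n)$ with $f(z)\le\log^+|z|+O(1)$. The \emph{Siciak extremal function} of $E\subset\mathbb{C}^n$ and the \emph{relative extremal function} of $E\subset\Omega$ are
\begin{align*}
V_E(z)&=\sup\{f(z): f\in\mathcal{L}(\mathbb{C}^n),\ f\le0\text{ on }E\}, && z\in\mathbb{C}^n,\\
u_{E,\Omega}(z)&=\sup\{f(z): f\in PSH(\Omega),\ f\le0\text{ on }\Omega,\ f\le-1\text{ on }E\}, && z\in\Omega .
\end{align*}
We call the functions $f$ in the first supremum \emph{global competitors} and those in the second \emph{local competitors} for $E$.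

Fix $a>1$, let $A$ be the unit ball and let $\Omega=B(a)$. The ball $A$ may be taken open or closed; all statements below hold in both readings (Remark~\ref{rem:openclosed}). Call $E$ \emph{admissible} if it is a compact non-pluripolar subset of $A$, and put
\[
\delta_E=\Big|\sup_A u_{E,\Omega}\Big|,\qquad M_E=\sup_\Omega V_E .
\]
The constant $-1$ is a local competitor, so $-1\le u_{E,\Omega}\le0$ and $\delta_E=-\sup_Au_{E,\Omega}\in[0,1]$. The function $\log^+|z|$ is a global competitor, so $M_E\ge\log a>0$. By a theorem of Siciak, the upper semicontinuous regularization $V_E^*(z)=\limsup_{w\to z}V_E(w)$ belongs to $\mathcal{L}(\mathbb{C}^n)$ when $E$ is not pluripolar, so $M_E<\infty$. This is the role of non-pluripolarity: for $E=\{0\}$ the competitors $\log|z|+c$ ($c\in\mathbb{R}$) and $\varepsilon\log(|z|/a)$ ($\varepsilon>0$) give $M_E=\infty$ and $\delta_E=0$.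

Both numbers measure how well $E$ controls holomorphic functions. If $P$ is a polynomial of degree $m\ge1$, then $\frac1m\log(|P|/\sup_E|P|)$ is a global competitor, so
\[
\sup_\Omega|P|\le e^{mM_E}\sup_E|P| .
\]
If $h\not\equiv0$ is holomorphic on $\Omega$ with $|h|\le1$ on $\Omega$ and $|h|\le\varepsilon<1$ on $E$, then $\log|h|/\log(1/\varepsilon)$ is a local competitor, so $|h|\le\varepsilon^{\delta_E}$ on $A$. A set that controls poorly has large $M_E$ and small $\delta_E$, and one asks whether $\delta_E$ and $1/M_E$ measure the same thing. For the balls $E=\overline B(r)$, $0<r<1$, they do: $M_E=\log(a/r)$ and $\delta_E=\log a/\log(a/r)$, so $\delta_EM_E=\log a$ for every $r$. Moreover $\delta_EM_E\le\log a$ for every admissible $E$, because a global competitor becomes a local one after rescaling. The following conjecture, posed in \cite{Truong}, asks for the reverse inequality.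

\medskip
\noindent\textbf{Conjecture.} \emph{There is a constant $C_{a,n}>0$ such that $\delta_E\,M_E\ge C_{a,n}$ for every compact non-pluripolar set $E\subset A$.}
\medskip

The conjecture fails as soon as $n\ge2$.

\begin{theorem}\label{thm:disproof}
Let $n\ge2$ and $a>1$. There are admissible sets $E_d$, defined for all large integers $d$, and a constant $C=C(a,n)$ such that
\[
\delta_{E_d}\le Cd^{-n},\qquad M_{E_d}\le Cd .
\]
Hence $\delta_{E_d}M_{E_d}\le C^2d^{1-n}\to0$, and no constant $C_{a,n}>0$ as in the conjecture exists.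
\end{theorem}

\begin{theorem}\label{thm:sharp}
Let $n\ge1$ and $a>1$.
\begin{enumerate}
\item[(a)] $\delta_EM_E\le\log a$ for every admissible $E$, with equality for $E=\overline B(r)$, $0<r<1$.
\item[(b)] There is $c=c(a,n)>0$ with $\delta_EM_E^{\,n}\ge c$ for every admissible $E$. In particular the conjecture holds for $n=1$.
\item[(c)] For $\kappa>0$, the infimum of $\delta_EM_E^\kappa$ over admissible $E$ is positive if and only if $\kappa\ge n$.
\item[(d)] For every $\kappa\in[1,n]$ there is a sequence of admissible sets along which $M_E\to\infty$ and $c_1M_E^{-\kappa}\le\delta_E\le c_2M_E^{-\kappa}$, with constants $0<c_1\le c_2$ depending on $a$, $n$, $\kappa$.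
\end{enumerate}
\end{theorem}

The reason for the failure is that degree is free for local competitors and costly for global ones. Let $F$ be a polynomial of degree $D$ with $|F|\le1$ on $\Omega$ and $|F|\le e^{-N}$ on $E$, and suppose that $|F|$ is of order $1$ at some point of $A$. The local competitor $\frac1N\log|F|$ makes $\delta_E$ at most of order $1/N$. The global competitor built from the same polynomial is $\frac1D(\log|F|+N)$, and it forces $M_E$ to be of order $N/D$ only. The work lies in choosing $F$ and $E$ so that no other global competitor does much better.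

Section~\ref{sec:tools} contains two one-variable lemmas and part (a). Section~\ref{sec:plane} works out the counterexample in $\mathbb{C}^2$. Section~\ref{sec:family} treats all $n\ge2$ and proves Theorem~\ref{thm:disproof} and part (d). Section~\ref{sec:capacity} proves (b) by comparing both quantities with the Bedford--Taylor capacity, and deduces (c).

\section{Two maximum principles and the upper bound}\label{sec:tools}

Outside Section~\ref{sec:capacity}, every estimate comes from restricting a psh function to a complex curve: if $f$ is psh and $\gamma$ is a holomorphic map from a planar domain into the domain of $f$, then $f\circ\gamma$ is subharmonic or identically $-\infty$. We then use the maximum principle: a subharmonic function $h$ on a bounded open set $W\subset\mathbb{C}$ with $\limsup_{\zeta\to b}h(\zeta)\le0$ for all $b\in\partial W$ satisfies $h\le0$. The first lemma serves global competitors. It says that a bound on a lemniscate of degree $D$ spreads to the plane at a cost divided by $D$.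

\begin{lemma}\label{lem:lemniscate}
Let $g$ be subharmonic on $\mathbb{C}$ or identically $-\infty$, with $g(\zeta)\le m\log^+|\zeta|+O(1)$ for some $m>0$. Let $p$ be a polynomial of degree $D\ge1$, let $\varepsilon>0$ and $c\in\mathbb{R}$, and suppose that $g\le c$ on $L=\{|p|\le\varepsilon\}$. Then
\[
g\le c+\frac mD\log^+\frac{|p|}{\varepsilon}\quad\text{on }\mathbb{C}.
\]
\end{lemma}

\begin{proof}
Assume $g\not\equiv-\infty$. On $U=\{|p|>\varepsilon\}$ the function $\log|p|$ is harmonic, so for $\eta>0$ the function $h=g-c-(\frac mD+\eta)\log(|p|/\varepsilon)$ is subharmonic on $U$. Since $\log|p(\zeta)|=D\log|\zeta|+O(1)$ at infinity, $h(\zeta)\to-\infty$ as $\zeta\to\infty$. A point $b\in\partial U$ has $|p(b)|=\varepsilon$, so $b\in L$, and upper semicontinuity of $g$ gives $\limsup_{\zeta\to b}h(\zeta)\le g(b)-c\le0$. The maximum principle on $U\cap\{|\zeta|<R\}$ for all large $R$ gives $h\le0$ on $U$. Let $\eta\to0$.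
\end{proof}

Applied with $p(\zeta)=\zeta$ and $m=1$ on the complex lines through $0$, the lemma gives
\begin{equation}\label{eq:BW}
f(z)\le\max_{\overline B(\rho)}f+\log^+\frac{|z|}{\rho}\qquad(f\in\mathcal{L}(\mathbb{C}^n),\ \rho>0,\ z\in\mathbb{C}^n).
\end{equation}
The second lemma serves local competitors.

\begin{lemma}\label{lem:spheres}
Let $k\ge1$, $0<\rho_0<R$ and $c_0\le c_1$. Let $f$ be psh or identically $-\infty$ on the ball $\{|z|<R\}\subset\mathbb{C}^k$, with $f\le c_1$ everywhere and $f\le c_0$ for $|z|\le\rho_0$. Then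
\[
f(z)\le c_1-(c_1-c_0)\,\frac{\log(R/|z|)}{\log(R/\rho_0)}\qquad(\rho_0\le|z|<R).
\]
Consequently, if $f$ is psh near $\overline B(\rho)$, then $\max_{\overline B(\rho)}f=\sup_{B(\rho)}f$.
\end{lemma}

\begin{proof}
Fix a unit vector $\omega$. The right-hand side at $z=\zeta\omega$ is a harmonic function $H(\zeta)$ of $\zeta\ne0$, equal to $c_0$ on $|\zeta|=\rho_0$ and to $c_1$ on $|\zeta|=R$. Apply the maximum principle to $f(\zeta\omega)-H(\zeta)$ on $\rho_0<|\zeta|<R$. For the consequence, let $c_0=\sup_{B(\rho)}f$, choose $R>\rho$ and $c_1\ge c_0$ with $f\le c_1$ on $B(R)$, use the inequality at $|z|=\rho$ with $\rho_0<\rho$, and let $\rho_0\uparrow\rho$.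
\end{proof}

\begin{remark}\label{rem:openclosed}
By the last statement, every competitor has the same supremum over $B(1)$ and over $\overline B(1)$; taking suprema over the competitors, so do $u_{E,\Omega}$ and $V_E$. Thus $\delta_E$ does not depend on the reading of $A$. We prove the inequalities for all compact non-pluripolar $E\subset\overline B(1)$, and all our examples lie in $B(1)$. This covers both readings.
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}(a)]
Write $M=M_E$. A global competitor $f$ satisfies $f\le M$ on $\Omega$ and $f\le0$ on $E$, so $(f-M)/M$ is a local competitor. Hence $u_{E,\Omega}\ge(V_E-M)/M$ on $\Omega$, and $\delta_EM\le M-\sup_AV_E$. By \eqref{eq:BW} with $\rho=1$, every global competitor is at most $\sup_AV_E+\log a$ on $\Omega$, so $M-\sup_AV_E\le\log a$.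

Let $E=\overline B(r)$ with $0<r<1$. Then
\begin{equation}\label{eq:ball}
V_E(z)=\log^+\frac{|z|}{r},\qquad u_{E,\Omega}(z)=\max\Big\{-\frac{\log(a/|z|)}{\log(a/r)},\,-1\Big\}.
\end{equation}
Indeed, the right-hand sides are competitors, and they bound all competitors from above by \eqref{eq:BW} and by Lemma~\ref{lem:spheres} with $c_0=-1$, $c_1=0$, $\rho_0=r$, $R=a$. Therefore $M_E=\log(a/r)$ and $\delta_E=\log a/\log(a/r)$.
\end{proof}

\section{The counterexample in the plane}\label{sec:plane}

Let $n=2$ and use the coordinates $y=z/(2a)$, in which $\Omega=\{|y|<\frac12\}$, the ball $A$ has radius $\frac1{2a}$, and the Lelong class is unchanged. Let $r=\frac1{8a\sqrt2}$, let $d\ge5$ be an integer, let $N$ be real with $e^{-N}\le r^d$, and put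
\[
F(y)=y_2-y_1^d,\qquad T=\{|F|\le e^{-N}\},\qquad E=T\cap\{|y_1|\le r\}.
\]
The set $E$ is a short piece of a thin tube $T$ around the curve $y_2=y_1^d$. It has interior, and it lies in $A$ because $|y|\le r+2r^d\le2r<\frac1{2a}$ on $E$.

\emph{The local quantity.} On $\Omega$ we have $|F|\le\frac12+2^{-d}<1$, so $\frac1N\log|F|$ is a local competitor. At $y=(0,\frac1{4a})\in A$ it equals $-\log(4a)/N$. Hence $\delta_E\le\log(4a)/N$.

\emph{The global quantity.} Let $f$ be a global competitor. The direct way to estimate $f$ on $\Omega$ is along a vertical line $y_1=\text{const}$ with $|y_1|\le r$. It meets $E$ in a disc of radius $e^{-N}$, and Lemma~\ref{lem:lemniscate} with $D=1$ gives a bound of order $N$, which is of no use. A detour is much cheaper.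

First move along the tube. For $|\tau|\le e^{-N}$ the function $\zeta\mapsto f(\zeta,\zeta^d+\tau)$ is at most $d\log^+|\zeta|+O(1)$, and it is at most $0$ for $|\zeta|\le r$. Lemma~\ref{lem:lemniscate} with $p(\zeta)=\zeta$ and $m=d$ gives $f(y)\le d\log^+(|y_1|/r)$ on the whole tube $T$.

Then leave the tube horizontally. Fix $y_2$ with $|y_2|<\frac12$. The line $\zeta\mapsto(\zeta,y_2)$ meets $T$ in the lemniscate $\{|y_2-\zeta^d|\le e^{-N}\}$ of degree $d$. On it $|\zeta|^d\le\frac12+e^{-N}\le1$, so $f\le d\log(1/r)$ there. Lemma~\ref{lem:lemniscate} with $p(\zeta)=y_2-\zeta^d$, $m=1$, $\varepsilon=e^{-N}$ gives $f\le d\log(1/r)+\frac1d\log^+(e^N|F|)$ on the line. Since $|F|<1$ on $\Omega$,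
\[
M_E\le d\log\frac1r+\frac Nd .
\]
The two terms balance for $N=d^2$, which is allowed once $d\ge\log(1/r)$. Then $\delta_EM_E\le\log(4a)\,(1+\log\frac1r)/d\to0$, and the conjecture fails for $n=2$.

The detour is closed to local competitors. For $y_2=\frac1{4a}$ the $d$ roots of $\zeta^d=y_2$ have modulus $(4a)^{-1/d}\to1$, so they lie outside $\Omega$, where a local competitor is not defined (Figure~\ref{fig:plane}). This is why the curve is scaled by $2a$: inside $\Omega$ it stays within $2^{-d}$ of the line $y_2=0$, and its degree shows only outside $\Omega$.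

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=3]
\draw[->,gray] (-1.15,0) -- (1.2,0) node[right,black] {$y_1$};
\draw[->,gray] (0,-0.6) -- (0,0.95) node[above,black] {$y_2$};
\draw (0,0) circle (0.5);
\node at (-0.45,-0.42) {$\Omega$};
\draw[thick,domain=-0.98:0.98,samples=80,smooth] plot (\x,{(\x)*(\x)*(\x)*(\x)*(\x)*(\x)});
\node[right] at (0.97,0.8) {$y_2=y_1^d$};
\draw[line width=2.6pt] (-0.15,0) -- (0.15,0);
\node[below] at (0.1,-0.01) {$E$};
\draw[dashed] (-1.1,0.3) -- (1.1,0.3);
\fill (0.818,0.3) circle (0.022);
\fill (-0.818,0.3) circle (0.022);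
\end{tikzpicture}
\caption{Real slice of the plane example, drawn schematically for $d=6$. The set $E$ is a short piece of a thin tube around the curve $y_2=y_1^d$. A horizontal complex line through $\Omega$ (dashed) meets the curve in $d$ points, two of them real; here they all lie outside $\Omega$. A global competitor is estimated first along the curve from $E$ to these points and then along the line back into $\Omega$.}
\label{fig:plane}
\end{figure}

\section{The sets $E_{d,N}$ in $\mathbb{C}^n$}\label{sec:family}

Two degrees govern the plane argument. The degree $d$ of a parametrization of the level sets of $F$ is paid in the first move; the degree $D$ of $F$ along lines divides the cost $N$ in the second. The outcome is $\delta_E=O(1/N)$ and $M_E=O(d+N/D)$, and for $N=dD$ this gives $\delta_EM_E^{\,n}=O(d^{n-1}/D)$. By Theorem~\ref{thm:sharp}(b), such a scheme cannot have $D$ of larger order than $d^{n-1}$, and the exponent $n$ is reached exactly at that order. A graph $y_n=q(y_1,\dots,y_{n-1})$ has $D=d$ and gives nothing beyond the plane. What is needed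 is a polynomial automorphism of degree $d$ whose inverse has a component of degree $d^{n-1}$, and iterating the plane substitution provides one.

Let $n\ge2$, let $d\ge5$ be an integer and put $D=d^{n-1}$. With $y_j=z_j/(2a)$ define
\[
t_1=y_1,\qquad t_j=y_j-t_{j-1}^{\,d}\quad(2\le j\le n).
\]
The map $z\mapsto t$ is a polynomial automorphism of $\mathbb{C}^n$, with inverse
\[
\Psi(t)=2a\,\big(t_1,\ t_2+t_1^d,\ \dots,\ t_n+t_{n-1}^d\big)
\]
of degree $d$. By induction on $j$, the polynomial $t_j$ has total degree $d^{j-1}$ in $z$, and for fixed $y_2,\dots,y_n$ it is a polynomial in $y_1$ of degree $d^{j-1}$ with leading coefficient $\pm1$. Put $F=t_n$, of degree $D$. Write $t=(t',t_n)$ and $\|t'\|=\max_{j<n}|t_j|$. Let $r=\frac1{8a\sqrt n}<\frac18$, and for real $N>0$ set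
\[
E_{d,N}=\Psi\big(\{\|t'\|\le r,\ |t_n|\le e^{-N}\}\big).
\]

\begin{proposition}\label{prop:family}
Let $n\ge2$, $d\ge5$, $N\ge d\log(1/r)$ and $E=E_{d,N}$. Then $E$ is admissible, $E\subset\overline B(\frac12)$, and
\begin{gather}
\frac{\log a}{\log(2/r)}\cdot\frac1N\ \le\ \delta_E\ \le\ \frac{\log(4a)}{N},\label{eq:delta}\\
\max\Big\{d,\ \frac{N}{2d^{n-1}}\Big\}\ \le\ M_E\ \le\ d\log\frac2r+\frac{N}{d^{n-1}}.\label{eq:M}
\end{gather}
\end{proposition}

\begin{proof}
The hypothesis on $N$ says that $e^{-N}\le r^d$. Since $r<\frac18$ and $\log 8>2$, it implies $e^{-N}<r/3$ and $N>10$.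

\emph{Sizes.} We record three elementary bounds.
\begin{align}
&\text{If }|t_j|\le r\text{ for all }j\le n,\text{ then }|\Psi(t)|\le\tfrac12.\label{eq:in}\\
&\text{If }z\in\Omega,\text{ then }|t_j|\le\tfrac34\text{ for all }j\le n;\text{ in particular }|F|<1\text{ on }\Omega.\label{eq:F}\\
&\text{If }|z|\le\tfrac{ar}2,\text{ then }|t_j|\le\tfrac r3\text{ for all }j\le n.\label{eq:small}
\end{align}
For \eqref{eq:in}, $|y_j|\le r+r^d\le2r$, so $|z|=2a|y|\le4ar\sqrt n=\frac12$. For \eqref{eq:F}, $|y_j|<\frac12$ on $\Omega$, and inductively $|t_j|\le\frac12+(\frac34)^d\le\frac34$, because $(\frac34)^5=\frac{243}{1024}<\frac14$; this is the reason for $d\ge5$. For \eqref{eq:small}, $|y_j|\le\frac r4$, and inductively $|t_j|\le\frac r4+(\frac r3)^d\le\frac r4+\frac r{243}\le\frac r3$.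

By \eqref{eq:in}, $E\subset\overline B(\frac12)$. As the image of a closed polydisc under a homeomorphism, $E$ is compact and has interior, so it is admissible. Note also that $F=y_n$ on the axis $z_1=\dots=z_{n-1}=0$, where $t'=0$.

\emph{Upper bound for $\delta_E$.} By \eqref{eq:F}, $\frac1N\log|F|$ is a local competitor. At $z=(0,\dots,0,\frac12)\in A$ we have $F=\frac1{4a}$, so $\sup_Au_{E,\Omega}\ge-\log(4a)/N$.

\emph{Lower bound for $\delta_E$.} Let $f$ be a local competitor. We first thicken the tube from width $e^{-N}$ to width $r/3$, which costs the factor $1/N$; the thickened set contains a ball of fixed radius, and passing from it to $A$ costs a constant factor. Fix $t'$ with $\|t'\|\le r$. By \eqref{eq:in}, $g(t_n)=f(\Psi(t',t_n))$ is defined for $|t_n|<r$, where it is subharmonic or identically $-\infty$; moreover $g\le0$, and $g\le-1$ for $|t_n|\le e^{-N}$. Lemma~\ref{lem:spheres} with $k=1$ gives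
\[
g(t_n)\le-\frac{\log(r/|t_n|)}{N+\log r}\qquad(e^{-N}\le|t_n|<r).
\]
For $e^{-N}\le|t_n|\le r/3$ the numerator is at least $\log3>1$, and $0<N+\log r<N$, so $g(t_n)\le-1/N$. For $|t_n|\le e^{-N}$ we have $g\le-1\le-1/N$. With \eqref{eq:small}, this shows that $f\le-1/N$ on $\overline B(\rho_0)$, where $\rho_0=ar/2=\frac1{16\sqrt n}<1$. Lemma~\ref{lem:spheres} with $R=a$, $c_0=-1/N$, $c_1=0$ now gives $f\le-\frac1N\log a/\log(a/\rho_0)$ on $\overline B(1)$, and $a/\rho_0=2/r$. Take the supremum over $f$.

\emph{Lower bound for $M_E$.} On $E$ we have $|y_n|\le|t_n|+|t_{n-1}|^d\le2r^d$, so $\log(|y_n|/(2r^d))$ is a global competitor. Since $\sup_\Omega|y_n|=\frac12$, this gives $M_E\ge d\log(1/r)-\log4\ge2d-2\ge d$. Next, $\frac1D(\log|F|+N)$ is a global competitor because $\deg F=D$, and $\sup_\Omega|F|\ge\frac12$ by looking at the $z_n$-axis. Hence $M_E\ge(N-\log2)/D\ge N/(2D)$.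

\emph{Upper bound for $M_E$.} Let $f$ be a global competitor. The first move is along the tube $T=\{|F|\le e^{-N}\}$. We claim that
\begin{equation}\label{eq:tube}
f(\Psi(t))\le d\log^+\frac{\|t'\|}{r}\qquad(t'\in\mathbb{C}^{n-1},\ |t_n|\le e^{-N}).
\end{equation}
Fix $t_n$ with $|t_n|\le e^{-N}$ and $\omega\in\mathbb{C}^{n-1}$ with $\|\omega\|=1$, and let $g(\zeta)=f(\Psi(\zeta\omega,t_n))$. Since $\Psi$ has degree $d$, we have $g(\zeta)\le d\log^+|\zeta|+O(1)$, and $g\le0$ for $|\zeta|\le r$ because $\Psi(\zeta\omega,t_n)\in E$. Lemma~\ref{lem:lemniscate} with $p(\zeta)=\zeta$ and $m=d$ gives $g(\zeta)\le d\log^+(|\zeta|/r)$. Every $t'$ has the form $\zeta\omega$ with $|\zeta|=\|t'\|$, and \eqref{eq:tube} follows.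

The second move is along a line in the $y_1$-direction, the direction in which $F$ has its full degree. Let $z\in\Omega$, keep its coordinates $y_2,\dots,y_n$, which have modulus less than $\frac12$, and let $y_1=\zeta$ vary in $\mathbb{C}$. On this line $F=p(\zeta)$ is a polynomial of degree $D$, and the line meets $T$ in $L=\{|p|\le e^{-N}\}$. To use \eqref{eq:tube} we need a bound for $\|t'\|$ on $L$ that does not depend on $d$. We descend from $|t_n|\le e^{-N}\le2$: if $|t_{j+1}|\le2$, then
\[
|t_j|^d=|y_{j+1}-t_{j+1}|\le\tfrac12+2<2^d,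
\]
so $|t_j|\le2$. Thus $\|t'\|\le2$ and $f\le d\log(2/r)$ on $L$. Along the line, $f\le\log^+|\zeta|+O(1)$. Lemma~\ref{lem:lemniscate} with $m=1$ and $\varepsilon=e^{-N}$ gives
\[
f\le d\log\frac2r+\frac1D\log^+\big(e^N|p|\big)
\]
on the line. At the point $z$ we have $|p|=|F(z)|<1$ by \eqref{eq:F}, so $f(z)\le d\log(2/r)+N/D$. Take the supremum over $f$ and $z$.
\end{proof}

By \eqref{eq:M}, two explicit competitors determine $M_E$ up to a constant factor: the one from the linear form $y_n$, which sees that $E$ is $r^d$-close to a hyperplane, and the one from $F$. For $N\le d^n$ the first dominates and $M_E$ has order $d$, while $\delta_E$ has order $1/N$ throughout. So $N$ is a free parameter that lowers $\delta_E$ from order $d^{-1}$ to order $d^{-n}$ without changing the order of $M_E$.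

\begin{proof}[Proof of Theorem~\ref{thm:disproof} and Theorem~\ref{thm:sharp}(d)]
Let $n\ge2$ and $1<\kappa\le n$. Take $N=d^\kappa$, with $d\ge5$ so large that $d^{\kappa-1}\ge\log(1/r)$, so that Proposition~\ref{prop:family} applies to $E=E_{d,N}$. Put $C=1+\log(2/r)=1+\log(16a\sqrt n)$ and $c_1=\log a/\log(2/r)$. Then $C\ge\log(4a)$ and $N/d^{n-1}\le d$, so \eqref{eq:delta} and \eqref{eq:M} give
\[
c_1d^{-\kappa}\le\delta_E\le Cd^{-\kappa},\qquad d\le M_E\le Cd .
\]
The case $\kappa=n$ is Theorem~\ref{thm:disproof}, with $E_d=E_{d,d^n}$. For every such $\kappa$ we get $M_E\to\infty$ as $d\to\infty$ and $c_1\le\delta_EM_E^\kappa\le C^{1+\kappa}$, which is (d). For $\kappa=1$ and any $n\ge1$, the balls $\overline B(\rho)$ with $\rho\to0$ have $M_E=\log(a/\rho)\to\infty$ and $\delta_EM_E=\log a$. For $n=1$ this is the only value of $\kappa$.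
\end{proof}

\section{The lower bound through capacity}\label{sec:capacity}

In part (a) a global competitor was turned into a local one. There is no such passage in the other direction, since a local competitor lives only on $\Omega$. We therefore compare both $\delta_E$ and $M_E$ with a third quantity, a Monge--Amp\`ere mass.

Let $dd^c=2i\partial\bar\partial$ and $\beta=dd^c|z|^2$, and let $\lambda$ be Lebesgue measure on $\mathbb{C}^n$. Then $\beta^n=4^nn!\,\lambda$, and for $n=1$ we have $dd^cw=\Delta w\,\lambda$. For a locally bounded psh function $w$, the currents $(dd^cw)^k$ are defined inductively by $(dd^cw)^0=1$ and $(dd^cw)^k=dd^c\big(w\,(dd^cw)^{k-1}\big)$. They are closed and positive, and $(dd^cw)^{n-k}\wedge\beta^k$ is a positive measure for $0\le k\le n$. Since $\beta$ has constant coefficients, the definition gives, for $0\le k\le n-1$ and every smooth $\chi$ with compact support,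
\begin{equation}\label{eq:parts}
\int\chi\,(dd^cw)^{n-k}\wedge\beta^k=\int w\,dd^c\chi\wedge S,\qquad S=(dd^cw)^{n-k-1}\wedge\beta^k .
\end{equation}
The current $S$ is positive of bidegree $(n-1,n-1)$: if $\alpha=2i\sum\alpha_{jl}\,dz_j\wedge d\bar z_l$ is smooth and the Hermitian matrix $(\alpha_{jl})$ is positive semidefinite at each point, then $\alpha\wedge S$ is a positive measure. The \emph{Bedford--Taylor capacity} of a compact set $E\subset\Omega$ is
\[
C(E,\Omega)=\sup\Big\{\int_E(dd^cw)^n:\ w\in PSH(\Omega),\ 0\le w\le1\Big\}.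
\]
The regularization $u^*_{E,\Omega}(z)=\limsup_{w\to z}u_{E,\Omega}(w)$ is psh on $\Omega$, as is the regularization of the supremum of any family of psh functions that is locally uniformly bounded above. We use two facts from \cite{BT} and \cite[\S\S4.7, 5.5]{Klimek}.
\begin{enumerate}
\item[(i)] For a compact subset $E$ of a ball $\Omega$, $C(E,\Omega)=\int_E(dd^cu^*_{E,\Omega})^n$.
\item[(ii)] For a compact non-pluripolar set $E$, the measure $(dd^cV_E^*)^n$ is carried by $E$ and has total mass $(2\pi)^n$.
\end{enumerate}

\begin{proposition}\label{prop:capacity}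
There is a constant $C_2=C_2(a,n)$ such that every admissible $E$ satisfies
\[
(2\pi)^nM_E^{-n}\le C(E,\Omega)\le C_2\,\delta_E .
\]
\end{proposition}

\begin{proof}
\emph{Lower bound}, as in the argument of Alexander and Taylor. The constant $0$ is a global competitor, so $V_E^*\ge0$. Since $\Omega$ is open, $V_E^*\le M_E$ on $\Omega$. Hence $w=V_E^*/M_E$ is allowed in the definition of the capacity, and $\int_E(dd^cw)^n=(2\pi)^nM_E^{-n}$ by (ii).

\emph{Upper bound.} Let $u=u^*_{E,\Omega}$, so $-1\le u\le0$. Since $B(1)$ is open, $u$ and $u_{E,\Omega}$ have the same supremum over it, namely $-\delta_E$, and by Lemma~\ref{lem:spheres} there is $x\in\overline B(1)$ with $u(x)=-\delta_E$. So we know that $|u|$ is small at one point, and by (i) we must bound the mass of $(dd^cu)^n$ on $E$. We replace the factors $dd^cu$ by $\beta$ one at a time, using \eqref{eq:parts} on slightly larger balls, until only an integral of $|u|$ remains; a Harnack-type inequality bounds that integral by $|u(x)|$. Both steps use the room between $A$ and $\Omega$, that is, $a>1$.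

Let $s_k=1+\frac{(k+1)(a-1)}{n+2}$ for $0\le k\le n$, so that $1<s_0<\dots<s_n<a$. For $0\le k\le n-1$ choose a smooth function $\chi_k$, depending only on $a,n,k$, with $0\le\chi_k\le1$, $\chi_k=1$ near $\overline B(s_k)$ and compact support in $B(s_{k+1})$. Then $dd^c\chi_k$ is supported in the shell $\Sigma_k=\{s_k\le|z|\le s_{k+1}\}$. The second derivatives of the $\chi_k$ are bounded, so there is $K=K(a,n)$ such that $K\beta+dd^c\chi_k$ has positive semidefinite coefficient matrix for all $k$. Put
\[
I_k=\int_{\overline B(s_k)}(dd^cu)^{n-k}\wedge\beta^k,\qquad S_k=(dd^cu)^{n-k-1}\wedge\beta^k\qquad(0\le k\le n-1).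
\]
By \eqref{eq:parts}, by $u=-|u|$, and by $-dd^c\chi_k\wedge S_k\le K\beta\wedge S_k$ as measures,
\[
I_k\le\int\chi_k\,(dd^cu)^{n-k}\wedge\beta^k=\int_{\Sigma_k}|u|\,(-dd^c\chi_k)\wedge S_k\le K\int_{\Sigma_k}|u|\,(dd^cu)^{n-k-1}\wedge\beta^{k+1}.
\]
For $k\le n-2$ we use $|u|\le1$ and $\Sigma_k\subset\overline B(s_{k+1})$ to get $I_k\le KI_{k+1}$. For $k=n-1$ we keep $|u|$ and get $I_{n-1}\le K4^nn!\int_{\Sigma_{n-1}}|u|\,d\lambda$. Since $E\subset\overline B(s_0)$, fact (i) gives
\begin{equation}\label{eq:chain}
C(E,\Omega)\le I_0\le K^n4^nn!\int_{\Sigma_{n-1}}|u|\,d\lambda .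
\end{equation}

Let $s_0\le\rho\le s_n$ and let $\sigma_\rho$ be the normalized surface measure on $\{|\zeta|=\rho\}$. The function $u$ is subharmonic in the sense of $\mathbb{R}^{2n}$ near $\overline B(\rho)$, so $u(x)\le\int P_\rho(x,\zeta)u(\zeta)\,d\sigma_\rho(\zeta)$, where $P_\rho$ is the Poisson kernel of $B(\rho)$. Since $|x|\le1$ and $|x-\zeta|\le2\rho$,
\[
P_\rho(x,\zeta)=\frac{\rho^{2n-2}(\rho^2-|x|^2)}{|x-\zeta|^{2n}}\ge\frac{\rho^{2n-2}(\rho^2-1)}{(2\rho)^{2n}}\ge4^{-n}\big(1-s_0^{-2}\big)=:\eta>0 .
\]
As $u\le0$, this yields $-\delta_E\le-\eta\int|u|\,d\sigma_\rho$, that is, $\int|u|\,d\sigma_\rho\le\delta_E/\eta$. Integration in polar coordinates over $s_{n-1}\le\rho\le s_n$ gives $\int_{\Sigma_{n-1}}|u|\,d\lambda\le\lambda(\Omega)\,\delta_E/\eta$. With \eqref{eq:chain} we obtain the claim for $C_2=K^n4^nn!\,\lambda(\Omega)/\eta$.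
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}(b) and (c)]
Proposition~\ref{prop:capacity} gives (b) with $c=(2\pi)^n/C_2$; for $n=1$ this is the conjectured inequality. For (c), let first $\kappa\ge n$. By (b) and $M_E\ge\log a$, we have $\delta_EM_E^\kappa\ge c(\log a)^{\kappa-n}>0$ for all admissible $E$. Let now $0<\kappa<n$. If $n\ge2$, the sets of Theorem~\ref{thm:disproof} give $\delta_{E_d}M_{E_d}^\kappa\le C^{1+\kappa}d^{\kappa-n}\to0$. If $n=1$, then $\kappa<1$, and the discs $E=\overline B(\rho)$ give $\delta_EM_E^\kappa=\log a\,(\log(a/\rho))^{\kappa-1}\to0$ as $\rho\to0$.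
\end{proof}

\begin{remark}
The proof shows where the exponent $n$ comes from. The lower bound for the capacity is homogeneous of degree $n$ in $1/M_E$, because $(dd^cw)^n$ is homogeneous of degree $n$ in $w$. The upper bound is linear in $\delta_E$, because the smallness of $|u|$ is used once and the crude bound $|u|\le1$ is used in the other $n-1$ steps. For $n=1$ there is no crude step. For a ball $E=\overline B(\rho)$, formula \eqref{eq:ball} reads $u_{E,\Omega}=V_E/M_E-1$ on $\Omega$, so (i) and (ii) give $C(E,\Omega)=(2\pi)^nM_E^{-n}$, while $\delta_E=(\log a)M_E^{-1}$; here the upper bound is wasteful when $n\ge2$ and $\rho$ is small. For the sets $E_d$ of Theorem~\ref{thm:disproof}, the chain $(2\pi/C)^nd^{-n}\le(2\pi)^nM_{E_d}^{-n}\le C(E_d,\Omega)\le C_2\delta_{E_d}\le C_2Cd^{-n}$ shows that both inequalities of Proposition~\ref{prop:capacity} are sharp up to constant factors.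
\end{remark}

\begin{thebibliography}{9}

\bibitem{BT} Bedford and Taylor, Acta Math. \textbf{149} (1982).

\bibitem{Klimek} Klimek, \emph{Pluripotential Theory}.

\bibitem{Truong} Tuyen Trung Truong, \emph{Local growth of pluri-subharmonic functions}, arXiv:0908.4355 (2009).

\end{thebibliography}
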